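# Counting several graphs in edge-colored $F$-free graphs: the trivial factor $k$ is sharp

## A hub with triangles: counting $K_{1,2}$ and $2K_3$ when $2K_{1,3}$ is forbidden

All graphs are finite and simple. For graphs $H$ and $G$, let $\mathcal N(H,G)$ be the number of subgraphs of $G$ that are isomorphic to $H$; such subgraphs are called copies of $H$. A graph is $F$-free if it has no subgraph isomorphic to $F$, and $\mathrm{ex}(n,H,F)$ is the largest value of $\mathcal N(H,G)$ over all $F$-free graphs $G$ on $n$ vertices. For instance, the star $K_{1,n-1}$ contains no two disjoint edges, so $\mathrm{ex}(n,K_{1,2},2K_2)\ge\binom{n-1}2$. Here $tA$ means $t$ disjoint copies of $A$.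

Now color the edges of $G$ with colors $1,\dots,k$, and let color $i$ care only about its own graph $H_i$. Write $G_i$ for the graph on $V(G)$ formed by the edges of color $i$, and put
$$\mathcal N^{\mathrm{col}}(H_1,\dots,H_k;G)=\sum_{i=1}^k\mathcal N(H_i,G_i).$$
Let $\mathrm{ex}^{\mathrm{col}}(n,(H_1,\dots,H_k),F)$ be the largest value of this sum over all $F$-free graphs $G$ on $n$ vertices and all colorings of their edges. The condition of $F$-freeness concerns the whole graph $G$; the colors matter only for the counting. Throughout, $H_1,\dots,H_k$ and $F$ are fixed, and each $H_i$ has at least one edge and no isolated vertices.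

For every $i$ we have
$$\mathrm{ex}(n,H_i,F)\le\mathrm{ex}^{\mathrm{col}}(n,(H_1,\dots,H_k),F)\le\sum_{i=1}^k\mathrm{ex}(n,H_i,F)\le k\max_i\mathrm{ex}(n,H_i,F).\tag{1}$$
For the first inequality, give all edges of an optimal graph the color $i$. For the second, note that each $G_i$ is itself $F$-free. So the colored problem has the order of magnitude of $\max_i \mathrm{ex}(n,H_i,F)$, and only a factor between $1$ and $k$ is in doubt. Does it pay, asymptotically, to use more than one color? The following conjecture, from Dániel Gerbner, "Counting multiple graphs in generalized Turán problems", arXiv:2007.11645 (2020), says no.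

**Conjecture.** As $n\to\infty$, $\ \mathrm{ex}^{\mathrm{col}}(n,(H_1,\dots,H_k),F)=(1+o(1))\max_{i\le k}\mathrm{ex}(n,H_i,F)$.

Two kinds of cases obey it. If $H_1=\dots=H_k=H$, then a copy of $H$ counted in color $i$ is a copy of $H$ in $G$ all of whose edges have color $i$. As $H$ has an edge, no copy is counted twice, so the sum is at most $\mathcal N(H,G)\le\mathrm{ex}(n,H,F)$. And if one of the numbers $\mathrm{ex}(n,H_i,F)$ has larger order of magnitude than all the others, the conjecture follows from (1). To violate it we need different graphs $H_i$ whose extremal numbers have the same order. Here is an easy example with two colors.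

**Theorem 1.** Let $F=2K_{1,3}$, $H_1=K_{1,2}$, $H_2=2K_3$. Then
$$\mathrm{ex}(n,H_1,F)=\tfrac12n^2+O(n),\qquad \mathrm{ex}(n,H_2,F)\le\tfrac7{18}n^2+O(n),\qquad \mathrm{ex}^{\mathrm{col}}(n,(H_1,H_2),F)\ge\tfrac59n^2-O(n).$$
Hence $\liminf_n\mathrm{ex}^{\mathrm{col}}(n,(H_1,H_2),F)/\max_i\mathrm{ex}(n,H_i,F)\ge\frac{10}9>1$, and the conjecture is false.

**Step 1: a colored graph with many copies.** We exhibit the lower bound. Let $q=\lfloor(n-1)/3\rfloor$. Let $v$ be a vertex joined to all other vertices, and let $G-v$ consist of $q$ disjoint triangles and at most two isolated vertices. If $G$ contained $2K_{1,3}$, one of the two disjoint stars would avoid $v$; but $\Delta(G-v)\le2$. So $G$ is $F$-free. Give the edges at $v$ color 1 and all others color 2. Color 1 contains $\binom{n-1}2$ copies of $K_{1,2}$. Color 2 consists of $q$ disjoint triangles and contains $\binom q2$ copies of $2K_3$. The sum is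
$$\binom{n-1}2+\binom q2=\Big(\frac12+\frac1{18}\Big)n^2-O(n)=\frac59n^2-O(n).$$

**Step 2: upper bounds when some degree is at least 7.** Now let $G$ be any $F$-free graph on $n$ vertices, and suppose $d(v)\ge7$. We show that $G-v$ has maximum degree at most 2. Suppose $u\ne v$ has at least 3 neighbors in $G-v$. Take a $K_{1,3}$ with center $u$ avoiding $v$. It has 4 vertices, so $v$ still has at least $7-4=3$ neighbors outside it. This gives $2K_{1,3}$, a contradiction.

Copies of $K_{1,2}$: at most $\binom{n-1}2$ are centered at $v$. Every other vertex has degree at most 3 in $G$ and is the center of at most 3 copies. The total is at most $\binom{n-1}2+3(n-1)$.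

Copies of $2K_3$: a triangle of $G-v$ is a component of $G-v$, because degrees there are at most 2. So there are at most $n/3$ triangles avoiding $v$. Triangles through $v$ correspond to edges of $G-v$, so there are at most $e(G-v)\le n$ of them. In a copy of $2K_3$ at most one triangle contains $v$. The number of copies is therefore at most
$$\frac12\Big(\frac n3\Big)^2+\frac n3\cdot n=\frac7{18}n^2 .$$

**Step 3: upper bounds when all degrees are at most 6.** This case contributes less. There are at most $\binom62n=15n$ copies of $K_{1,2}$. Two vertices of degree at least 3 at distance at least 3 have disjoint closed neighborhoods and would give $2K_{1,3}$. So, if there are vertices of degree at least 3, all of them lie within distance 2 of one of them, and there are at most $1+6+30=37$. Each lies in at most 15 triangles, so together they lie in $O(1)$ triangles. Every other triangle consists of vertices of degree 2 and is a component. So there are at most $n/3+O(1)$ triangles and at most $n^2/18+O(n)$ copies of $2K_3$.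

**Step 4: conclusion.** The star $K_{1,n-1}$ is $F$-free, as it has no edge avoiding its center, and it contains $\binom{n-1}2$ copies of $K_{1,2}$. With Steps 2 and 3 this gives $\mathrm{ex}(n,H_1,F)=\frac12n^2+O(n)$ and $\mathrm{ex}(n,H_2,F)\le\frac7{18}n^2+O(n)$. The maximum is $\frac12n^2+O(n)$, and $\frac59/\frac12=\frac{10}9$. $\blacksquare$

## From $10/9$ to $k$: what the hub example loses

How much can colors gain in general? Is some constant below $k$ always enough in (1)? Look at where the hub example falls short of a factor 2. For $n=10$ the graph $G$ of Step 1 has $q=3$ triangles off the hub. It contains $\binom32+9\cdot2=21$ copies of $2K_3$: there are 9 triangles through $v$, each disjoint from 2 of the others. Only 3 of the 21 copies have color 2. In general $G$ has $\binom q2+3q(q-1)=\frac7{18}n^2+O(n)$ copies of $2K_3$, but only about $\frac1{18}n^2$ are monochromatic. The uncolored problem for $H_2$ profits from the edges that color 1 needs.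

To approach the factor $k$ we need one $F$-free graph in which the colors live on disjoint pieces, such that piece $j$ alone is nearly optimal for $H_j$ among all $F$-free graphs. In addition, all the numbers $\mathrm{ex}(n,H_j,F)$ should agree to leading order. This turns out to be possible.

**Theorem 2.** For every $k\ge2$ and $\varepsilon>0$ there are a connected bipartite graph $F$ and connected graphs $H_1,\dots,H_k$ with
$$\liminf_{n\to\infty}\frac{\mathrm{ex}^{\mathrm{col}}(n,(H_1,\dots,H_k),F)}{\max_i\mathrm{ex}(n,H_i,F)}\ge k-\varepsilon.$$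
Since the ratio is always at most $k$ by (1), the supremum of this lower limit over all choices is exactly $k$.

The theorem does not say that the value $k$ is attained. The rest of these notes proves it.

## Joins with large independent sets

In the hub graph, a bounded part (the vertex $v$) is joined to almost everything. We keep this feature and drop the rest. Write $A\vee B$ for the join of $A$ and $B$ (disjoint union plus all edges between them), $\overline K_m$ for the edgeless graph on $m$ vertices, and $|R|=|V(R)|$. We consider graphs $R\vee\overline K_M$ with $R$ fixed and $M$ large; $R$ may have no vertices. A vertex cover of $F$ is a set $C\subseteq V(F)$ that meets every edge, that is, $V(F)\setminus C$ is independent.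

**Lemma 1.** Let $F$ have $f$ vertices. If $F\subseteq R\vee\overline K_M$ for some $M$, then $F$ has a vertex cover $C$ such that $F[C]$ is isomorphic to a subgraph of $R$. Conversely, if such a $C$ exists, then $F\subseteq R\vee\overline K_M$ for every $M\ge f$.

*Proof.* Given an embedding, let $C$ be the set of vertices mapped into $R$. The other vertices are mapped into an independent set, so no edge of $F$ joins two of them, and $F[C]$ is mapped into $R$. Conversely, map $C$ into $R$ by the given isomorphism and the other at most $f$ vertices injectively into $\overline K_M$. Edges inside $C$ are respected, edges between $C$ and its complement become edges of the join, and there are no others. $\blacksquare$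

**Definition.** For a bipartite graph $F$ with $f$ vertices and at least one edge, let $\mathcal R(F)$ be the set of graphs $R$ with $F\not\subseteq R\vee\overline K_f$. By Lemma 1 this is the same as $F\not\subseteq R\vee\overline K_M$ for all $M\ge f$ (and then for all $M$). If $|R|\ge f$, then $R\vee\overline K_f\supseteq K_{f,f}\supseteq F$, so $R\notin\mathcal R(F)$. Hence $\mathcal R(F)$ is finite up to isomorphism, and we may put
$$\rho_F(J)=\max_{R\in\mathcal R(F)}\mathcal N(J,R).$$

**Example.** Let $F=K_{s+1,s+1}$. Every vertex cover contains a whole side, so it has at least $s+1$ vertices; and one side is a cover inducing no edges. By Lemma 1, $\mathcal R(F)$ consists exactly of the graphs with at most $s$ vertices. For $s=1$, $F$ is the 4-cycle and $\rho_F(K_1)=1$.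

If $R\in\mathcal R(F)$, then $R\vee\overline K_{n-|R|}$ is $F$-free and contains at least $\mathcal N(J,R)\binom{n-|R|}r$ copies of $J\vee\overline K_r$. The next lemma says that nothing does better asymptotically, provided $r>f$.

**Lemma 2.** Let $F$ be bipartite with $f$ vertices and at least one edge, let $J$ be a graph with at least one vertex, and let $r=f+1$. Then
$$\mathrm{ex}(n,J\vee\overline K_r,F)\le(\rho_F(J)+o(1))\frac{n^r}{r!}.$$

*Proof.* Let $G$ be $F$-free on $n$ vertices. As $F\subseteq K_{f,f}$, the graph $G$ is $K_{f,f}$-free: every $f$-set has at most $f-1$ common neighbors. Let $j=|J|$. For a vertex set $U$, let $d(U)$ be its number of common neighbors, and put $d(J')=d(V(J'))$ for a copy $J'$ of $J$.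

**Step 1: count copies through $J'$.** In a copy of $J\vee\overline K_r$, fix an isomorphism. The image of $J$ is a copy $J'$ of $J$, and the image of $\overline K_r$ is an $r$-set of common neighbors of $V(J')$. This pair determines the copy. Hence
$$\mathcal N(J\vee\overline K_r,G)\le\sum_{J'}\binom{d(J')}r,$$
and only $J'$ with $d(J')\ge r$ matter. Fix $\eta\in(0,1)$. We split the sum at $d(J')=\eta n$.

**Step 2: copies with $r\le d(J')<\eta n$ contribute at most $C\eta n^r$.** This is where $r>f$ is used. For $d\ge f$ we have $\binom df=\prod_{i<f}\frac{d-i}{f-i}\ge(d/f)^f$, so $d^f\le f^f\binom df$. The sum of $\binom{d(U)}f$ over all $j$-sets $U$ counts pairs $(U,S)$ where $S$ is an $f$-set of common neighbors of $U$. Given $S$, the set $U$ lies among the at most $f-1$ common neighbors of $S$, so there are at most $2^{f-1}$ choices for $U$. Thus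
$$\sum_{|U|=j,\ d(U)\ge f}d(U)^f\le f^f2^{f-1}n^f.$$
Let $C_J$ be an upper bound for the number of copies of $J$ on a given $j$-set. For the copies in question $d(J')^r=d(J')^{r-f}d(J')^f\le\eta n\cdot d(J')^f$, so
$$\sum_{J'}\binom{d(J')}r\le\frac1{r!}\,\eta n\cdot C_Jf^f2^{f-1}n^f=C\eta\,n^r,$$
where $C$ depends neither on $\eta$ nor on $n$.

**Step 3: copies with $d(J')\ge\eta n$ live on a bounded set.** All vertices of such a copy belong to $L=\{v:d(v)\ge\eta n\}$. Let $m=\lceil2f/\eta\rceil$; we claim $|L|<m$ for large $n$. Otherwise take $L'\subseteq L$ with $|L'|=m$. Then $\sum_x|N(x)\cap L'|=\sum_{v\in L'}d(v)\ge m\eta n\ge2fn$. For every integer $y\ge0$ we have $\binom yf\ge y-f+1$: this is clear for $y\le f$, and raising $y\ge f$ by one raises the left side by $\binom y{f-1}\ge1$. Hence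
$$\sum_x\binom{|N(x)\cap L'|}f\ge2fn-(f-1)n\ge n.$$
But this sum counts pairs consisting of an $f$-subset of $L'$ and a common neighbor of it, so it is at most $(f-1)\binom mf$. This is impossible for large $n$.

**Step 4: sort the other vertices by their neighborhood in $L$.** For $A\subseteq L$ let $V_A=\{x\notin L:N(x)\cap L=A\}$, and let $\mathcal A=\{A:|V_A|\ge f\}$. If $A\in\mathcal A$, then $A$ together with $f$ vertices of $V_A$ shows that $G$ contains $G[A]\vee\overline K_f$ as a subgraph. So $G[A]\in\mathcal R(F)$ and $\mathcal N(J,G[A])\le\rho:=\rho_F(J)$.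

Consider a copy $J'$ in $G[L]$. At most $m$ of its common neighbors lie in $L$. The others lie in sets $V_A$ with $A\supseteq V(J')$, and those with $A\notin\mathcal A$ have fewer than $f$ elements each. Put $K=m+f2^m$ and $S_{J'}=\sum_{A\in\mathcal A,\,A\supseteq V(J')}|V_A|$. Then $d(J')\le K+S_{J'}$. Let $X=\sum_{A\in\mathcal A}|V_A|\le n$, so that $S_{J'}\le X$. We get
$$d(J')^r\le S_{J'}^r+rK(n+K)^{r-1}\le X^{r-1}S_{J'}+O(n^{r-1}),$$
with a constant depending on $\eta$. The number of copies $J'$ in $G[L]$ is bounded in terms of $m$ and $J$. Summing over them and exchanging the order of summation,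
$$\sum_{J'\subseteq G[L]}d(J')^r\le O(n^{r-1})+X^{r-1}\sum_{A\in\mathcal A}|V_A|\,\mathcal N(J,G[A])\le O(n^{r-1})+X^{r-1}\rho X\le\rho n^r+O(n^{r-1}).$$

**Step 5: combine.** By Steps 2 and 4, $\mathcal N(J\vee\overline K_r,G)\le\rho\frac{n^r}{r!}+C\eta n^r+O(n^{r-1})$. Let $n\to\infty$, then $\eta\to0$. $\blacksquare$

So with $H_j=J_j\vee\overline K_r$ the problem becomes finite: find a bipartite $F$ and graphs $J_1,\dots,J_k$ such that all $\rho_F(J_j)$ are about equal, and one graph $R^*\in\mathcal R(F)$ is a disjoint union of pieces $R_1,\dots,R_k$ with $\mathcal N(J_j,R_j)\approx\rho_F(J_j)$ for each $j$.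

## One shared budget gives nothing

The first thing to try is the example $F=K_{s+1,s+1}$, where $\mathcal R(F)$ is defined by the single condition $|R|\le s$. Let the pieces have $s_1,\dots,s_k$ vertices with $\sum s_j\le s$. Each $\mathcal N(J,K_p)$ is a constant times $\binom p{|J|}$, and $\binom p{|J|}\le(p/s)^{|J|}\binom s{|J|}$ for $p\le s$. Hence
$$\sum_j\mathcal N(J_j,R_j)\le\sum_j\Big(\frac{s_j}s\Big)^{|J_j|}\mathcal N(J_j,K_s)\le\sum_j\frac{s_j}s\,\rho_F(J_j)\le\max_j\rho_F(J_j).$$
There is no gain at all: the pieces compete for the same vertices, and a share $\theta$ of the budget earns at most a share $\theta$ of the optimum.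

We need a family $\mathcal R(F)$ with several budgets, each of which matters to only one $J_j$. Stars suggest how. We have $\mathcal N(K_{1,m},R)=\sum_v\binom{d(v)}m$ for $m\ge2$. If $R$ can have $c$ vertices of degree about $T$, these contribute about $cT^m/m!$. Suppose $F$ allows few vertices of huge degree, more vertices of large degree, still more of moderate degree, and so on, on widely separated scales. Then large $m$ favors the few vertices of huge degree, and small $m$ favors the many vertices of smaller degree. Different $m$ look at different scales, and the vertices used at one scale are a negligible fraction of those allowed at the next. So we look for an $F$ whose vertex covers encode such degree restrictions.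

## A chain of complete bipartite graphs and stars

**Definition.** Let $\ell,x_0,c_1,\dots,c_\ell,D_1,\dots,D_\ell$ be positive integers, and put
$$x_i=c_iD_i\ (1\le i\le\ell),\qquad s=x_0+\dots+x_\ell-1,\qquad T_i=\sum_{h\le i}c_h+\sum_{h=i}^\ell x_h.$$
The graph $F$ has disjoint vertex sets $W_1,\dots,W_{\ell+1}$, $Y_1,\dots,Y_\ell$, $P$ with $|W_{i+1}|=x_i$ for $0\le i\le\ell$ and $|Y_i|=c_i$, and the following edges:

- $W_i$ and $Y_i$ are completely joined $(1\le i\le\ell)$;
- each $y\in Y_i$ is joined to $D_i$ private vertices of $W_{i+1}$, so $F[Y_i\cup W_{i+1}]=c_iK_{1,D_i}$;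
- each $w\in W_{\ell+1}$ has $s+1$ private pendant neighbors, and these form $P$.

The graph is a chain $W_1-Y_1-W_2-Y_2-\dots-Y_\ell-W_{\ell+1}-P$ with alternating dense and sparse links. It is bipartite with parts $\bigcup W_i$ and $\bigcup Y_i\cup P$. It is connected: $W_i\cup Y_i$ induces a connected graph, each vertex of $W_{i+1}$ has a neighbor in $Y_i$, and each vertex of $P$ has a neighbor in $W_{\ell+1}$.

**Example.** Let $\ell=1$, $x_0=3$, $c_1=1$, $D_1=2$. Then $x_1=2$ and $s=4$. The vertex $y$ of $Y_1$ is joined to the three vertices of $W_1$ and the two of $W_2$, and each vertex of $W_2$ has five pendant neighbors. The set $\{y\}\cup W_2$ is a vertex cover and induces $K_{1,2}$, and $W_1\cup W_2$ is an independent vertex cover of size 5. So every $R\in\mathcal R(F)$ has at most 4 vertices and maximum degree at most 1. By part (1) of the next lemma the converse holds too.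

**Lemma 3.** For the graph $F$ just defined:

1. If $|R|\le s$ and $R\not\supseteq c_iK_{1,D_i}$ for every $i=1,\dots,\ell$, then $F\not\subseteq R\vee\overline K_M$ for all $M$; in particular $R\in\mathcal R(F)$.
2. If $R\in\mathcal R(F)$, then $|R|\le s$, and for every $i$ fewer than $c_i$ vertices of $R$ have degree at least $T_i$.

*Proof.* **Step 1: small vertex covers contain a layer of stars; this gives (1).** Suppose $F\subseteq R\vee\overline K_M$, and take the vertex cover $C$ from Lemma 1, with $F[C]$ isomorphic to a subgraph of $R$. So $|C|\le|R|\le s$. If some $w\in W_{\ell+1}$ were not in $C$, all its $s+1$ pendant neighbors would be in $C$, which is impossible. So $W_{\ell+1}\subseteq C$. Since $\sum|W_i|=s+1>|C|$, not all $W_i$ are contained in $C$. Let $i$ be maximal with $W_i\not\subseteq C$. Then $i\le\ell$ and $W_{i+1}\subseteq C$. A vertex of $W_i\setminus C$ is adjacent to all of $Y_i$, so $Y_i\subseteq C$. Hence $R$ contains $F[Y_i\cup W_{i+1}]=c_iK_{1,D_i}$, a contradiction.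

**Step 2: the size bound in (2).** The set $\bigcup W_i$ is a vertex cover with $s+1$ vertices and no edges inside. If $|R|\ge s+1$, Lemma 1 gives $F\subseteq R\vee\overline K_f$, a contradiction.

**Step 3: the degree bound in (2).** For each $i$ we use the cover that switches from $Y$'s to $W$'s at position $i$:
$$C_i=\bigcup_{h\le i}Y_h\cup\bigcup_{h\ge i+1}W_h,\qquad |C_i|=\sum_{h\le i}c_h+\sum_{h=i}^\ell x_h=T_i.$$
An edge between $W_h$ and $Y_h$ has its end in $Y_h$ covered if $h\le i$ and its end in $W_h$ covered if $h\ge i+1$, never both. An edge between $Y_h$ and $W_{h+1}$ has its end in $Y_h$ covered if $h\le i$ and its end in $W_{h+1}$ covered if $h\ge i$; both happen only for $h=i$. Edges to $P$ are covered by $W_{\ell+1}$ only. So $C_i$ is a vertex cover, and $F[C_i]$ is $c_iK_{1,D_i}$ on $Y_i\cup W_{i+1}$ plus isolated vertices.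

Suppose $R$ has $c_i$ vertices of degree at least $T_i$. Map $Y_i$ onto them. Then map the vertices of $W_{i+1}$ one by one to unused neighbors of the images of their centers. This is possible because fewer than $T_i$ vertices are in use at any step. Then map the remaining vertices of $C_i$ to arbitrary unused vertices, which exist because $|R|>T_i$. So $F[C_i]$ is isomorphic to a subgraph of $R$, and Lemma 1 gives $F\subseteq R\vee\overline K_f$, a contradiction. $\blacksquare$

When $x_i$ dominates the sum $T_i$, the two parts differ as follows. The upper side (2) forbids $c_i$ vertices of degree about $c_iD_i$. The sufficient condition (1) asks that there be no $c_i$ *disjoint* stars with only $D_i$ leaves. In a complete bipartite piece $K_{p,l}$ with $p\geq c_i$ this is not a large difference: $l$ leaves accommodate at most $\lfloor l/D_i\rfloor$ disjoint stars centered on the other side, so $l$ may be almost $c_iD_i$.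

**Why two levels for each color.** Here a first design fails. Take two colors and levels $c_1=1<c_2<c_3$. By Lemma 3(2), the upper side allows about $c_2$ vertices of degree about $T_1\approx D_1$ (a place for color 1), and about $c_3$ vertices of degree about $T_2\approx c_2D_2$ (a place for color 2). So we would like $R^*$ to be the disjoint union of $K_{n_1,l_1}$ and $K_{n_2,l_2}$ with $n_1\approx c_2$, $l_1\approx D_1$, $n_2\approx c_3$, $l_2\approx c_2D_2$. Suppose $l_1\ge n_1D_2$ and $n_2\ge c_2$. Then the first piece contains $n_1$ disjoint stars $K_{1,D_2}$, and the second contains $\min(n_2,\lfloor l_2/D_2\rfloor)$. Lemma 3(1) at level 2 therefore requires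
$$n_1+\lfloor l_2/D_2\rfloor<c_2.$$
The number $n_1$ and the degree $l_2$ draw on the same budget $c_2$. If $n_1=\theta c_2$, then $l_2$ is at most about $(1-\theta)c_2D_2$. The first piece then has about $\theta^{t_1}$ times the desired number of copies of $t_1K_{1,m_1}$, and the second at most about $(1-\theta)^{m_2t_2}$ times the desired number of copies of $t_2K_{1,m_2}$. As $\theta^{t_1}+(1-\theta)^{m_2t_2}\le1$, we are back at one shared budget.

The way out is to separate the two roles. Let level 2 limit $n_1$ and let a new level 3, with $c_3$ much larger than $c_2$, limit $l_2\approx c_3D_3$. At level 3 the first piece uses only $n_1<c_2$ of the $c_3$ allowed stars, a negligible part. At level 2 the second piece must not count at all, so we want $D_2>x_3\approx l_2$. This leads to $\ell=2k$ levels: even levels limit numbers of vertices, odd levels limit degrees. The price is that Lemma 3(2) now also allows about $c_3$ vertices of degree about $T_2$, so exponents must be chosen with $c_3T_2^m$ negligible for every $m$ in use.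

## The exponents

Fix $k\ge2$, $\ell=2k$, and $m_j=2(k+1-j)$ for $1\le j\le k$; so $m_1=2k$ and $m_k=2$. In terms of a large integer $N$, color $j$ will use about $N^{\gamma_j}$ vertices of degree about $N^{a_j}$. As $j$ grows, $\gamma_j$ grows and $a_j$ falls. Passing from $u$ to $u+1$ changes the exponent $\gamma_u+ma_u$ by $(\gamma_{u+1}-\gamma_u)-m(a_u-a_{u+1})$. If $\gamma_{u+1}-\gamma_u=(m_u-1)(a_u-a_{u+1})$, this is positive for $m\le m_u-2=m_{u+1}$ and negative for $m\ge m_u$. This is what we want, and it explains the step 2 in the definition of $m_j$.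

**Definition.** Define positive integers as follows, except that $\beta_1=0$.

- $\gamma_1=1$. For $1\le u<k$: $h_u=2m_1(\gamma_u+1)$ and $\gamma_{u+1}=\gamma_u+(m_u-1)h_u$.
- $h_k=\sum_{u<k}h_u+2\gamma_k+4$, $\ a_{k+1}=\gamma_k$, and $a_u=a_{u+1}+h_u$ for $u=k,\dots,1$.
- $\beta_1=0$; $\beta_{2j}=\gamma_j$ for $1\le j\le k$; $\beta_{2j+1}=\gamma_j+1$ for $1\le j<k$.
- $\alpha_0=a_1+1$; $\alpha_{2j-1}=a_j$ and $\alpha_{2j}=a_{j+1}+\gamma_j+1$ for $1\le j\le k$. So $\alpha_{2k}=2\gamma_k+1$.
- $E_j=\gamma_j+m_ja_j$, $\ \Lambda=\prod_uE_u$, $\ t_j=\Lambda/E_j$; and the real number $\kappa_j=m_j!\,(t_j!)^{1/t_j}$.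

The plan is $c_i\approx N^{\beta_i}$ and $x_i\approx N^{\alpha_i}$. The integers $t_j$ make the exponents $t_jE_j=\Lambda$ equal for all colors, and the factors $\kappa_j$ will make the constants equal.

**Example.** For $k=2$: $m_1=4$, $m_2=2$, $\gamma_1=1$, $h_1=16$, $\gamma_2=49$, $h_2=118$, $a_3=49$, $a_2=167$, $a_1=183$. So $(\beta_1,\dots,\beta_4)=(0,1,2,49)$, $(\alpha_0,\dots,\alpha_4)=(184,183,169,167,99)$, $E_1=733$, $E_2=383$, $t_1=383$, $t_2=733$. The exponents $\beta_2+m\alpha_1$, $\beta_3+m\alpha_2$, $\beta_4+m\alpha_3$, $\alpha_0+m\alpha_4$ are $733,678,717,580$ for $m=4$ and $367,340,383,382$ for $m=2$. The maximum is the first one for $m=4$ and the third one for $m=2$.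

Three inequalities hold in general:
$$\beta_1<\beta_2<\dots<\beta_{2k},\tag{2}$$
$$\alpha_i-\beta_i>\alpha_{i+1}\quad(1\le i<2k),\tag{3}$$
$$\alpha_i-\beta_i>\gamma_k\quad(1\le i\le2k).\tag{4}$$

*Proof of (2).* We have $0<\gamma_1$, $\gamma_u<\gamma_u+1$, and $\gamma_u+1<\gamma_{u+1}$, because $\gamma_{u+1}-\gamma_u=(m_u-1)h_u\ge h_u>1$ for $u<k$.

*Proof of (3).* For $i=2j$ with $j<k$: $\alpha_{2j}-\beta_{2j}=a_{j+1}+1>a_{j+1}=\alpha_{2j+1}$. For $i=2j-1$ the claim is $a_j-\beta_{2j-1}>a_{j+1}+\gamma_j+1$, that is, $h_j>\beta_{2j-1}+\gamma_j+1$. By (2), $\beta_{2j-1}<\beta_{2j}=\gamma_j$, and $h_j\ge2\gamma_j+2$ both for $j<k$ and for $j=k$.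

*Proof of (4).* Since $\beta_i\ge0$, (3) gives $\alpha_1>\alpha_2>\dots>\alpha_{2k}$; also $\alpha_0>\alpha_1$. For $i<2k$, $\alpha_i-\beta_i>\alpha_{i+1}\ge\alpha_{2k}=2\gamma_k+1>\gamma_k$. For $i=2k$, $\alpha_{2k}-\beta_{2k}=\gamma_k+1$. $\blacksquare$

**Lemma 4.** For each $j$, with $m=m_j$, the exponent $E_j=\beta_{2j}+m\alpha_{2j-1}$ is strictly larger than $\beta_{i+1}+m\alpha_i$ for all $1\le i\le2k-1$ with $i\ne2j-1$, and strictly larger than $\alpha_0+m\alpha_{2k}$.

*Proof.* **Step 1: odd $i=2u-1$ (the places of the other colors).** The exponent is $\phi(u)=\gamma_u+ma_u$, and for $u<k$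
$$\phi(u+1)-\phi(u)=(m_u-1)h_u-m_jh_u=h_u(m_u-1-m_j).$$
For $u<j$ we have $m_u\ge m_j+2$, and the difference is positive. For $u\ge j$ we have $m_u\le m_j$, and it is negative. So $\phi$ has its unique maximum at $u=j$, with value $E_j$.

**Step 2: even $i=2u$ with $1\le u\le k-1$ (the price of the extra levels).** The exponent is $\gamma_u+1+m(a_{u+1}+\gamma_u+1)$. It is less than $\phi(u+1)=\gamma_{u+1}+ma_{u+1}\le E_j$, because
$$\gamma_{u+1}-\gamma_u\ge h_u=2m_1(\gamma_u+1)>1+m(\gamma_u+1).$$

**Step 3: the low-degree vertices.** By Step 1, $E_j\ge\phi(k)=\gamma_k+m(\gamma_k+h_k)$. On the other side, $\alpha_0=a_1+1=\gamma_k+h_k+\sum_{u<k}h_u+1$, so $\alpha_0+m\alpha_{2k}=\gamma_k+h_k+\sum_{u<k}h_u+1+m(2\gamma_k+1)$. So it suffices that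
$$(m-1)h_k>\sum_{u<k}h_u+1+m(\gamma_k+1).$$
Since $m\ge2$ we have $2(m-1)\ge m$, and therefore
$$(m-1)h_k\ge\sum_{u<k}h_u+2(m-1)(\gamma_k+2)\ge\sum_{u<k}h_u+m(\gamma_k+1)+m,$$
where $m\ge2>1$. $\blacksquare$

**The graphs.** For a large integer $N$ put
$$x_0=N^{\alpha_0},\qquad c_{2j}=\lceil\kappa_jN^{\gamma_j}\rceil,\qquad c_{2j-1}=N^{\beta_{2j-1}},\qquad D_i=N^{\alpha_i-\beta_i}\qquad(1\le j\le k,\ 1\le i\le2k).$$
In particular $c_1=1$. Let $F=F_N$ be the graph of Lemma 3 for these numbers, $f=|V(F)|$, $r=f+1$, and
$$J_j=t_jK_{1,m_j},\qquad H_j=J_j\vee\overline K_r\qquad(1\le j\le k).$$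
As joins of graphs with at least one vertex each, the $H_j$ are connected. From now on $o_N(1)$, $\sim$, $O$ and $\Theta$ refer to $N\to\infty$; the numbers $k,m_j,t_j,\kappa_j$ and all exponents do not depend on $N$. We have $c_i=\Theta(N^{\beta_i})$ and $x_i=\Theta(N^{\alpha_i})$, with $x_{2j-1}=N^{a_j}$ exactly. As $\alpha_0$ is the largest of the $\alpha_i$, $s\sim N^{\alpha_0}$. Further, $T_i\sim x_i$: we have $x_h=o(x_i)$ for $h>i$, and all $c_h=O(N^{\gamma_k})=o(x_i)$, since $\alpha_i\ge\alpha_{2k}>\gamma_k$. So $T_1>T_2>\dots>T_{2k}$ for $N$ large.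

## Upper bound: no $R\in\mathcal R(F)$ contains more than $(1+o_N(1))N^\Lambda$ copies of $J_j$

**Lemma 5.** For each $j$, $\rho_F(J_j)\le(1+o_N(1))N^\Lambda$.

*Proof.* **Step 1: read the degrees of $R$ from Lemma 3(2).** Let $R\in\mathcal R(F)$. Then $|R|\le s$. No vertex has degree at least $T_1$, because $c_1=1$. For $1\le i\le2k-1$, fewer than $c_{i+1}$ vertices have degree in $[T_{i+1},T_i)$, as fewer than $c_{i+1}$ have degree at least $T_{i+1}$. The remaining vertices, at most $s$ of them, have degree less than $T_{2k}$.

**Step 2: count stars.** With $m=m_j$,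
$$\mathcal N(K_{1,m},R)\le\sum_v\binom{d(v)}m\le\frac1{m!}\Big(\sum_{i=1}^{2k-1}c_{i+1}T_i^m+sT_{2k}^m\Big).$$
The terms have orders $N^{\beta_{i+1}+m\alpha_i}$ and $N^{\alpha_0+m\alpha_{2k}}$. By Lemma 4 the term $i=2j-1$ dominates, and it is $c_{2j}T_{2j-1}^m\sim\kappa_jN^{\gamma_j}N^{ma_j}=\kappa_jN^{E_j}$. Hence, uniformly in $R$, $\mathcal N(K_{1,m_j},R)\le(1+o_N(1))\frac{\kappa_j}{m_j!}N^{E_j}$.

**Step 3: pass to $t_j$ disjoint stars.** A copy of $t_jK_{1,m_j}$ is a set of $t_j$ copies of $K_{1,m_j}$, so
$$\mathcal N(J_j,R)\le\frac{\mathcal N(K_{1,m_j},R)^{t_j}}{t_j!}\le(1+o_N(1))\frac{(\kappa_j/m_j!)^{t_j}}{t_j!}N^{t_jE_j}=(1+o_N(1))N^\Lambda,$$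
because $(\kappa_j/m_j!)^{t_j}=t_j!$ and $t_jE_j=\Lambda$. $\blacksquare$

## Lower bound: a disjoint union of $k$ complete bipartite graphs

**Definition.** Let $n_1=c_2-1$, $l_1=D_1-1$, and for $2\le j\le k$
$$n_j=c_{2j}-c_{2j-2},\qquad l_j=(c_{2j-1}-c_{2j-2})D_{2j-1}.$$
Let $R_j=K_{n_j,l_j}$, and let $R^*$ be the disjoint union of $R_1,\dots,R_k$.

By (2), $c_{2j-2}$ is of smaller order than $c_{2j-1}$, and $c_{2j-1}$ than $c_{2j}$. So for large $N$ all these numbers are positive, $n_j\sim\kappa_jN^{\gamma_j}$, and $l_j\sim N^{\beta_{2j-1}}N^{\alpha_{2j-1}-\beta_{2j-1}}=N^{a_j}$. Moreover $l_j\le N^{a_j}$. The subtractions are lower-order corrections that leave room for the earlier pieces.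

**Lemma 6.** For $N$ large, $F\not\subseteq R^*\vee\overline K_M$ for every $M$, and $\mathcal N(J_j,R_j)\ge(1-o_N(1))N^\Lambda$ for every $j$.

*Proof.* **Step 1: size.** To apply Lemma 3(1) we first need $|R^*|\le s$. As $\gamma_k=a_{k+1}<a_1$, we have $|R^*|=O(N^{a_1})$, while $s\ge x_0=N^{a_1+1}$.

**Step 2: where stars can sit.** A vertex on the $l_u$-side of $R_u$ has degree $n_u=O(N^{\gamma_k})$, and by (4) this is less than $D_i$ for every $i$ when $N$ is large. So every $K_{1,D_i}$ in $R^*$ has its center on the $n_u$-side and its leaves on the $l_u$-side of some $R_u$. A family of disjoint copies of $K_{1,D_i}$ has at most $\min(n_u,\lfloor l_u/D_i\rfloor)$ members in $R_u$. It remains to show that the sum over $u$ is less than $c_i$. Recall that $a_1>a_2>\dots>a_{k+1}$.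

**Step 3: even levels $i=2j$.** For $u>j$ we have $l_u\le N^{a_{j+1}}<N^{a_{j+1}+1}=D_{2j}$, so $R_u$ contains no $K_{1,D_{2j}}$. The total is at most $\sum_{u\le j}n_u=c_{2j}-1<c_{2j}$, as the sum telescopes.

**Step 4: odd levels $i=2j-1$ with $j\ge2$.** For $u>j$, $l_u\le N^{a_{j+1}}<D_{2j-1}$, since $\alpha_{2j-1}-\beta_{2j-1}>\alpha_{2j}>a_{j+1}$ by (3). So these $R_u$ contribute nothing. $R_j$ contributes at most $l_j/D_{2j-1}=c_{2j-1}-c_{2j-2}$, and the pieces $R_u$ with $u<j$ at most $\sum_{u<j}n_u=c_{2j-2}-1$. The total is at most $c_{2j-1}-1<c_{2j-1}$.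

**Step 5: level $i=1$.** Here $D_1=N^{a_1}$, $l_1=D_1-1<D_1$, and $l_u\le N^{a_2}<D_1$ for $u\ge2$. The total is $0<1=c_1$. So Lemma 3(1) applies and gives the first claim.

**Step 6: counting.** Choose $t_j$ centers on the $n_j$-side, and assign to them pairwise disjoint $m_j$-sets of leaves on the $l_j$-side. As $m_j\ge2$, a star determines its center, so different choices give different copies of $J_j$. Hence
$$\mathcal N(J_j,R_j)\ge\binom{n_j}{t_j}\frac{l_j!}{(m_j!)^{t_j}(l_j-t_jm_j)!}\sim\frac1{t_j!}\Big(\frac{n_jl_j^{m_j}}{m_j!}\Big)^{t_j}\sim\frac{(\kappa_j/m_j!)^{t_j}}{t_j!}N^{t_jE_j}=N^\Lambda.\qquad\blacksquare$$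

## Proof of Theorem 2

**Step 1: color the join.** Fix a large $N$, and for $n\ge|R^*|$ let $G=R^*\vee\overline K_{n-|R^*|}$. By Lemma 6, $G$ is $F$-free. Give color $j$ to all edges inside $R_j$ and all edges between $V(R_j)$ and $\overline K_{n-|R^*|}$. As $R^*$ has no edges between different pieces, every edge is colored. A copy of $J_j$ in $R_j$ together with $r$ vertices of $\overline K_{n-|R^*|}$ gives a copy of $H_j=J_j\vee\overline K_r$ in color $j$. Different pairs give different subgraphs, because the pair is recovered by restricting to $R^*$ and to the rest. Hence, for fixed $N$ and $n\to\infty$,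
$$\mathrm{ex}^{\mathrm{col}}(n,(H_1,\dots,H_k),F)\ge\sum_{j=1}^k\mathcal N(J_j,R_j)\binom{n-|R^*|}r\ge k(1-o_N(1))N^\Lambda(1-o(1))\frac{n^r}{r!}.$$

**Step 2: compare with the uncolored problems.** By Lemma 2 and Lemma 5, for fixed $N$ and $n\to\infty$, each $j$ satisfies
$$\mathrm{ex}(n,H_j,F)\le(\rho_F(J_j)+o(1))\frac{n^r}{r!}\le\big((1+o_N(1))N^\Lambda+o(1)\big)\frac{n^r}{r!}.$$

**Step 3: the ratio.** For each fixed large $N$, dividing and letting $n\to\infty$ gives
$$\liminf_{n\to\infty}\frac{\mathrm{ex}^{\mathrm{col}}(n,(H_1,\dots,H_k),F)}{\max_j\mathrm{ex}(n,H_j,F)}\ge\frac{k(1-o_N(1))N^\Lambda}{(1+o_N(1))N^\Lambda},$$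
and the right side tends to $k$ as $N\to\infty$. Choosing $N$ large in terms of $\varepsilon$ gives the lower bound $k-\varepsilon$ with $F=F_N$ connected and bipartite and all $H_j$ connected. By (1) the ratio never exceeds $k$, so for every $k\ge2$ the supremum of this lower limit over all $(F,H_1,\dots,H_k)$ equals $k$. $\blacksquare$
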